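# The variance of pattern counts in random multiset permutations

## 1. Words with repeated letters, patterns, and elementary symmetric functions

**Definition (multiset permutation).** Let $M=\{1^{a_1},2^{a_2},\dots\}$ be a finite multiset: the multiplicities $a_i\ge 0$ are integers, only finitely many are nonzero, and $n=\sum_i a_i$. A multiset permutation of $M$ is a word $\sigma=\sigma(1)\cdots\sigma(n)$ in which each letter $i$ appears exactly $a_i$ times. We always pick one uniformly at random.

*Example.* For $M=\{1^2,2,3\}$ we have $n=4$, and there are $4!/2!=12$ words, one of which is $3121$.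

**Definition (pattern, occurrence).** A pattern $\tau$ is a permutation of $\{1,\dots,\ell\}$, with $\ell\ge 2$ fixed. An occurrence of $\tau$ in $\sigma$ is a list of positions $i_1<\dots<i_\ell$ together with values $j_1<\dots<j_\ell$ such that $\sigma(i_s)=j_{\tau(s)}$ for all $s$. In other words, the letters $\sigma(i_1),\dots,\sigma(i_\ell)$ are distinct and order-isomorphic to $\tau$. The number of occurrences in the random word is denoted $\mathrm{Occ}^\tau$.

*Example.* $\mathrm{Occ}^{21}$ is the number of inversions. The word $3121$ has four: the initial $3$ is inverted with each of the three later letters, and $2$ with the last $1$. It has one occurrence of $312$ (positions $1,2,3$) and one of $321$ (positions $1,3,4$). Two equal letters never take part in the same occurrence.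

**Definition (elementary symmetric functions).** For a list $A$ of nonnegative numbers, $e_k(A)$ is the sum of all products of $k$ entries in distinct places of the list, with $e_0=1$. We write $e_k=e_k(M)=e_k(a_1,a_2,\dots)=\sum_{t_1<\dots<t_k}a_{t_1}\cdots a_{t_k}$. For a set $S$ of letters put $a_S=\prod_{i\in S}a_i$, so that $e_k=\sum_{|S|=k}a_S$.

*Example.* For $M=\{1^2,2,3\}$: $e_1=4$, $e_2=2+2+1=5$, $e_3=2$. In any word with content $M$, the number $e_\ell$ counts the $\ell$-tuples of positions carrying distinct letters. In $3121$ there are $e_3=2$ such triples, the two found above.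

**Definition (the tail $R$).** For $1\le k\le \ell$ let $R_k$ be $n$ minus the sum of the $k-1$ largest multiplicities, and let $R=R(M)=R_\ell$. Clearly $R\le R_k$.

*Example.* For $M=\{1^2,2,3\}$: $R=4-2=2$ if $\ell=2$, and $R=4-(2+1)=1$ if $\ell=3$. For $M=\{1,\dots,n\}$ and $n\ge\ell-1$, $R=n-\ell+1$.

**Definition (Wasserstein distance).** $d_W(X,Y)=\sup|\mathbb E f(X)-\mathbb E f(Y)|$, the supremum being over functions $f:\mathbb R\to\mathbb R$ with Lipschitz constant at most $1$.

*Example.* If $X,Y$ live on the same probability space, then $|\mathbb Ef(X)-\mathbb Ef(Y)|\le\mathbb E|X-Y|$, so $d_W(X,Y)\le\mathbb E|X-Y|\le\|X-Y\|_2$.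

We also need two textbook facts.

**Log-concavity (a weak form of Newton's inequalities).** For nonnegative reals $A$ and $k\ge1$, $e_k(A)^2\ge e_{k-1}(A)\,e_{k+1}(A)$. This can be checked coefficient by coefficient. A monomial occurring in either side is $\prod_{i\in C}a_i^2\prod_{i\in D}a_i$ with $C\cap D=\emptyset$ and $2|C|+|D|=2k$; write $|D|=2m$. On the left its coefficient is the number of ways to split $D$ into two halves, in order, namely $\binom{2m}{m}$. On the right it is $\binom{2m}{m+1}\le\binom{2m}{m}$.

**Spectrum of $T^*T$.** If $T$ is a linear map between two Euclidean spaces of the same finite dimension, then $T^*T$ and $TT^*$ have the same eigenvalues with multiplicity.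

We write $O_\ell(\cdot)$ for a bound whose constant depends only on $\ell$, and $\asymp$ for two-sided bounds up to constants.

**Question.** It is known that for each fixed $\tau$ there is a constant $K_{11}>0$ with $\mathrm{Var}(\mathrm{Occ}^\tau)\le K_{11}\,e_\ell(M)\,e_{\ell-1}(M)$ for every $M$, and that for inversions this is tight up to a multiplicative constant. Is it tight for every pattern? That is, given $\tau$, does there exist $K_{12}>0$, depending on $\tau$ only, such that for every $M$
$$\mathrm{Var}(\mathrm{Occ}^\tau)\ \ge\ K_{12}\,e_\ell(M)\,e_{\ell-1}(M)\ ?$$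
The question comes from Valentin Féray, "Central limit theorems for patterns in multiset permutations and set partitions", arXiv:1811.03923 (2018). The answer is yes.

**Theorem 1.** For every pattern $\tau$ of length $\ell\ge 2$ and every $M$,
$$\mathrm{Var}(\mathrm{Occ}^\tau)\ \ge\ K\,e_\ell(M)\,e_{\ell-1}(M),\qquad K=\frac{1}{36\,\ell^2\,(2\ell-1)!}.$$

The difficulty is uniformity: $M$ may have many letters of multiplicity one, or a few enormous ones, or any mixture. The same proof gives more, including a description of exactly when $\mathrm{Occ}^\tau$ is asymptotically normal. That is Theorem 2, stated in Section 8.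

## 2. Labelled items with uniform positions, and some small multisets

**The model.** Take $n$ labelled *items*, $a_j$ of which carry the letter $j$. Give the items i.i.d. uniform positions $U_x\in[0,1]$, which are almost surely distinct. All $n!$ orders of the items are equally likely, and each word of content $M$ comes from exactly $\prod_j a_j!$ of them. So reading the letters by increasing position gives a uniform multiset permutation.

Let $\mathcal I$ be the family of $\ell$-sets of items with pairwise distinct letters, so $|\mathcal I|=e_\ell$. For $I\in\mathcal I$ let $1_I$ be the indicator that the items of $I$, read by increasing position, form $\tau$. Then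
$$F:=\mathrm{Occ}^\tau=\sum_{I\in\mathcal I}1_I,\qquad \mathbb E\,1_I=\frac1{\ell!}.$$
The gain over the original description is that disjoint sets $I,I'$ now give independent indicators.

**Inversions, two letters.** Let $\tau=21$, $M=\{1^a,2^b\}$. Each $I=\{x,y\}$ has $x$ of letter $2$, $y$ of letter $1$, and $1_I=1$ when $U_x<U_y$; its variance is $\frac14$. If $I$ and $I'$ share exactly one item, say $x$, both indicators are $1$ when $U_x$ is the smallest of three uniforms, so the covariance is $\frac13-\frac14=\frac1{12}$; likewise if they share $y$. There are $ba(a-1)+ab(b-1)$ such ordered pairs, so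
$$\mathrm{Var}=\frac{ab}{4}+\frac{ab(a+b-2)}{12}=\frac{ab(a+b+1)}{12}.$$
Here $e_2e_1=ab(a+b)$, so the ratio is $\frac1{12}(1+\frac1n)$, bounded below.

**Inversions, three letters.** Let $\tau=21$, $M=\{1,2,3\}$, and name each item by its letter. The sets $\{1,2\},\{1,3\}$ share item $1$ and have covariance $\frac1{12}$; so do $\{1,3\},\{2,3\}$. But $\{1,2\}$ and $\{2,3\}$ are both inverted only when $U_3<U_2<U_1$, so their covariance is $\frac16-\frac14=-\frac1{12}$. In total $\mathrm{Var}=\frac34+2\cdot\frac1{12}=\frac{11}{12}$. A negative covariance has appeared.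

**One heavy letter.** Let $\tau=123$, $M=\{1^N,2,3\}$. Given $U_2=u$ and $U_3$, the count $F$ is $0$ if $U_2>U_3$, and otherwise is binomial with parameters $N,u$. Hence
$$\mathrm{Var}(F)=N\int_0^1u(1-u)\cdot(1-u)\,du+N^2\Big(\int_0^1u^2(1-u)\,du-\Big(\int_0^1u(1-u)\,du\Big)^2\Big)=\frac N{12}+\frac{N^2}{18}.$$
Since $e_3e_2=N(2N+1)$, the order of magnitude is again right. Moreover, given $U_2,U_3$, the law of large numbers makes $F/N$ converge to $U_2\mathbf 1[U_2<U_3]$, which is far from normal. Here $R=N+2-(N+1)=1$.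

## 3. Where expanding into covariances stops

The first thing to try is
$$\mathrm{Var}(F)=\sum_{(I,I')}\mathrm{Cov}(1_I,1_{I'}).$$
This handles the upper bound at once. For an item $x$ of letter $j$, let $E_j$ be the number of $I\in\mathcal I$ containing $x$; it equals $e_{\ell-1}$ of the multiplicities other than $a_j$. Disjoint pairs contribute $0$; any other covariance is at most $1/\ell!$ by Cauchy–Schwarz, since $\mathrm{Var}(1_I)\le\mathbb E1_I=1/\ell!$. The number of intersecting ordered pairs is at most $\sum_x E^2$, summed over shared items, that is $\sum_j a_jE_j^2$. Finally $E_j\le e_{\ell-1}$, and $\sum_ja_jE_j=\ell e_\ell$ because each $I$ has $\ell$ items. Therefore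
$$\mathrm{Var}(F)\le\frac1{\ell!}\sum_ja_jE_j^2\le\frac{\ell}{\ell!}\,e_\ell e_{\ell-1}=\frac{1}{(\ell-1)!}\,e_\ell e_{\ell-1}.\tag{1}$$

For a lower bound this breaks down at the signs. The example $M=\{1,2,3\}$ shows that covariances of pairs sharing one item can be negative, and for general $\tau$ the sign depends on $\tau$ and on the ranks of the shared item in $I$ and $I'$. Bounds on individual terms then give no lower bound for the sum.

The way past is to group the pairs by the shared item. If $I\cap I'=\{x\}$, then $1_I$ and $1_{I'}$ are independent given $U_x$, so their covariance is that of the two functions $\mathbb E[1_I\mid U_x]$ and $\mathbb E[1_{I'}\mid U_x]$ of the single variable $U_x$. Summing such covariances over *all* pairs $I,I'\ni x$ gives the variance of one function of $U_x$, which is nonnegative. So we should project $F$ onto sums of functions of single items, and show that the projection is not too small. It can vanish for some items, as we shall see, and controlling this is the heart of the proof.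

## 4. Projecting onto one item at a time

**Step 1: the projection bounds the variance from below.** For an item $x$ put
$$g_x(U_x)=\mathbb E[F\mid U_x]-\mathbb E F,\qquad L=\sum_xg_x(U_x),\qquad V=\mathrm{Var}(F),\quad V_L=\mathrm{Var}(L).$$
The variables $g_x(U_x)$ are independent and centered. Conditioning on $U_x$ gives $\mathrm{Cov}(F,g_x(U_x))=\mathbb E[g_x(U_x)^2]=\mathrm{Var}\,g_x(U_x)$. Summing over $x$ yields $\mathrm{Cov}(F,L)=V_L$, so $\mathrm{Cov}(F-L,L)=0$ and
$$V=V_L+\mathrm{Var}(F-L)\ \ge\ V_L=\sum_x\mathrm{Var}\,g_x(U_x).\tag{2}$$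

**Step 2: computing $g_x$.** Let $x$ have letter $j$. For $1\le r\le\ell$ put
$$w_{j,r}=e_{r-1}(a_1,\dots,a_{j-1})\;e_{\ell-r}(a_{j+1},a_{j+2},\dots).$$
This is the number of $I\in\mathcal I$ containing $x$ in which $j$ is the $r$-th smallest letter: choose $r-1$ items with distinct smaller letters and $\ell-r$ items with distinct larger letters. So $E_j=\sum_rw_{j,r}$. For such an $I$, if $\tau$ is formed, then $x$ must be the $p$-th item of $I$ by position, where $\tau(p)=r$, that is, $p=\tau^{-1}(r)$; moreover the other items must appear in one prescribed order. Given $U_x=u$, this means that $p-1$ specified items fall below $u$ in a specified order, and the other $\ell-p$ fall above $u$ in a specified order. Hence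
$$\mathbb P(1_I=1\mid U_x=u)=\frac{u^{p-1}}{(p-1)!}\,\frac{(1-u)^{\ell-p}}{(\ell-p)!}=\frac{b_p(u)}{(\ell-1)!},\qquad b_p(u)=\binom{\ell-1}{p-1}u^{p-1}(1-u)^{\ell-p}.$$
These are the Bernstein polynomials of degree $\ell-1$. They satisfy $\sum_pb_p=1$ by the binomial theorem, and $\int_0^1b_p=\frac1\ell$ by the Beta integral. Let $\bar w_j=\frac1\ell\sum_rw_{j,r}=E_j/\ell$. Summing over $I\ni x$, subtracting the mean $\frac1{\ell!}=\frac{1}{(\ell-1)!}\cdot\frac1\ell$ of each term, and using $\sum_r w_{j,r}\frac1\ell=\bar w_j=\bar w_j\sum_rb_{\tau^{-1}(r)}(u)$, we get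
$$g_x(u)=\frac1{(\ell-1)!}\sum_{r=1}^\ell w_{j,r}\Big(b_{\tau^{-1}(r)}(u)-\frac1\ell\Big)=\frac1{(\ell-1)!}\sum_{r=1}^\ell(w_{j,r}-\bar w_j)\,b_{\tau^{-1}(r)}(u).\tag{3}$$

**Step 3: the explicit variance of the projection.** Let $G=\big(\int_0^1b_pb_q\big)_{1\le p,q\le\ell}$. Since $g_x(U_x)$ has mean $0$, its variance is $\int_0^1g_x^2$, and
$$V_L=\frac1{(\ell-1)!^2}\sum_ja_j\sum_{r,s}(w_{j,r}-\bar w_j)(w_{j,s}-\bar w_j)\,G_{\tau^{-1}(r),\tau^{-1}(s)}.\tag{4}$$

*Example.* Take $\tau=21$, $M=\{1,2,3\}$, so $b_1=1-u$, $b_2=u$. For letter $1$, $(w_{1,1},w_{1,2})=(2,0)$ and (3) gives $g(u)=b_2-b_1=2u-1$, of variance $\frac13$. Letter $3$ gives $1-2u$. For letter $2$ the weights are $(1,1)$, so $g=0$: the middle item contributes nothing. Here $V_L=\frac23$ and $V=\frac{11}{12}$.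

Formula (3) shows what can go wrong: $g_x=0$ when the weights $w_{j,1},\dots,w_{j,\ell}$ are all equal. Two questions remain. Is this the only way for $g_x$ to be small? And how close to constant can the weights be?

## 5. The Gram matrix of the Bernstein polynomials

This section answers the first question: $\mathrm{Var}\,g_x$ is at least a constant times the squared distance of the weights from constant. It is also where $\tau$ drops out of the problem.

**Lemma A.** The smallest eigenvalue of $G$ is $\frac{(\ell-1)!^2}{(2\ell-1)!}$. Hence for each item $x$ of letter $j$,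
$$\mathrm{Var}\,g_x(U_x)\ \ge\ \frac1{(2\ell-1)!}\sum_r(w_{j,r}-\bar w_j)^2.$$

*Proof.* **Step 1: pass to an operator on polynomials.** Let $d=\ell-1$, and let $P_d$ be the space of polynomials of degree at most $d$ with the $L^2[0,1]$ inner product. Put $\beta_p=b_{p+1}=\binom dpu^p(1-u)^{d-p}$ for $0\le p\le d$, and define $T:\mathbb R^{d+1}\to P_d$ by $Tc=\sum_pc_p\beta_p$. Then $T^*f=(\int_0^1\beta_pf)_p$, so $T^*T=G$. Both spaces have dimension $d+1$, so $G$ has the same eigenvalues as
$$TT^*f=\sum_{p=0}^d\beta_p\int_0^1\beta_pf .$$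

**Step 2: this operator is triangular on monomials.** By the Beta integral,
$$\int_0^1\beta_p(u)u^k\,du=\binom dp\frac{(p+k)!\,(d-p)!}{(d+k+1)!}=\frac{d!}{(d+k+1)!}(p+1)(p+2)\cdots(p+k),$$
so $TT^*u^k=\frac{d!}{(d+k+1)!}\sum_p(p+1)\cdots(p+k)\,\beta_p(u)$. As a polynomial in $p$, $(p+1)\cdots(p+k)$ is monic of degree $k$, so it equals the falling factorial $p(p-1)\cdots(p-k+1)$ plus a linear combination of falling factorials of lower degree. Falling factorials are easy to sum: since $p(p-1)\cdots(p-i+1)\binom dp=\frac{d!}{(d-i)!}\binom{d-i}{p-i}$, the binomial theorem gives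
$$\sum_pp(p-1)\cdots(p-i+1)\,\beta_p(u)=\frac{d!}{(d-i)!}\,u^i .$$
So $TT^*u^k$ is a multiple of $u^k$ plus lower powers. The matrix of $TT^*$ in the basis $1,u,\dots,u^d$ is triangular, and its eigenvalues are the diagonal entries
$$\lambda_k=\frac{d!^2}{(d+k+1)!\,(d-k)!},\qquad 0\le k\le d.$$

**Step 3: the smallest one.** Since $\lambda_{k+1}/\lambda_k=\frac{d-k}{d+k+2}<1$, the minimum is $\lambda_d=\frac{d!^2}{(2d+1)!}=\frac{(\ell-1)!^2}{(2\ell-1)!}$.

**Step 4: conclusion for $g_x$.** By (3), $\mathrm{Var}\,g_x(U_x)=\frac1{(\ell-1)!^2}v^{\mathsf T}Gv$, where $v$ is the vector with $v_{\tau^{-1}(r)}=w_{j,r}-\bar w_j$. Then $v^{\mathsf T}Gv\ge\lambda_d|v|^2$, and $|v|^2=\sum_r(w_{j,r}-\bar w_j)^2$, because permuting coordinates does not change the norm. $\square$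

*Example.* For $\ell=3$, $(b_1,b_2,b_3)=((1-u)^2,\,2u(1-u),\,u^2)$ and
$$G=\frac1{30}\begin{pmatrix}6&3&1\\3&4&3\\1&3&6\end{pmatrix},$$
with eigenvectors $(1,1,1)$, $(1,0,-1)$, $(1,-2,1)$ and eigenvalues $\frac13,\frac16,\frac1{30}$. The last is $\frac{2!^2}{5!}$, as claimed.

## 6. For $\ell\ge3$ the weights are never nearly constant

For $\ell=2$ a letter can have constant weights, as the middle letter of $\{1,2,3\}$ showed. With three or more weights this cannot happen. For instance, with $\ell=3$ and $M=\{1,\dots,5\}$, the middle letter $j=3$ has weights $(1,4,1)$. Log-concavity alone would only say $w_2^2\ge w_1w_3$, which constant weights satisfy. What rules them out is a factor $2$, coming from $e_1(B)^2\ge2e_2(B)$.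

**Lemma B.** If $\ell\ge3$, then $\sum_r(w_{j,r}-\bar w_j)^2\ge\frac1{36\,\ell^2}E_j^2$ for every $j$.

*Proof.* **Step 1: an inequality violated by constant weights.** Write $w_r=w_{j,r}$, $B=(a_1,\dots,a_{j-1})$, $A=(a_{j+1},a_{j+2},\dots)$. Then
$$w_1=e_{\ell-1}(A),\qquad w_2=e_1(B)\,e_{\ell-2}(A),\qquad w_3=e_2(B)\,e_{\ell-3}(A).$$
Expanding the square, $e_1(B)^2=\sum_{i<j}a_i^2+2e_2(B)\ge2e_2(B)$. By log-concavity, $e_{\ell-2}(A)^2\ge e_{\ell-1}(A)\,e_{\ell-3}(A)$. Multiplying,
$$w_2^2\ \ge\ 2\,w_1w_3 .$$

**Step 2: quantify.** Let $m=\bar w_j=E_j/\ell$ and $\delta=\max_r|w_r-m|$. We have $\sum_r(w_r-m)^2\ge\delta^2$, so it is enough to show $\delta\ge m/6$. If $\delta\ge m$ this is clear. Otherwise $w_1,w_3\ge m-\delta>0$, and so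
$$m+\delta\ \ge\ w_2\ \ge\ \sqrt2\,\sqrt{w_1w_3}\ \ge\ \sqrt2\,(m-\delta).$$
Rearranging, $\delta\ge\frac{\sqrt2-1}{\sqrt2+1}\,m=(3-2\sqrt2)\,m$. Finally $3-2\sqrt2>\frac16$, since this says $\frac{17}6>2\sqrt2$, i.e. $289>288$. In all cases $\sum_r(w_r-m)^2\ge m^2/36=E_j^2/(36\ell^2)$. $\square$

So for $\ell\ge3$ *every* item contributes its full share, of order $E_j^2$, to $V_L$.

## 7. Summing over items: proof of Theorem 1

It remains to compare $\sum_ja_jE_j^2$ with $e_\ell e_{\ell-1}$.

**Lemma C.** $\displaystyle e_\ell\,e_{\ell-1}\ \le\ \sum_ja_jE_j^2\ \le\ \ell\,e_\ell\,e_{\ell-1}.$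

*Proof.* The upper bound was shown on the way to (1). For the lower bound, write $e_\ell e_{\ell-1}=\sum_{(S,T)}a_Sa_T$ over sets of letters with $|S|=\ell$, $|T|=\ell-1$. As $|S|>|T|$, we may choose for each pair some $j=j(S,T)\in S\setminus T$. The map $(S,T)\mapsto(j,\,S\setminus\{j\},\,T)$ is injective, since $S$ is recovered by putting $j$ back; and $a_Sa_T=a_j\,a_{S\setminus\{j\}}\,a_T$, where $S\setminus\{j\}$ and $T$ are both $(\ell-1)$-sets avoiding $j$. On the other hand, $E_j=\sum a_{S'}$ over $(\ell-1)$-sets $S'$ avoiding $j$, so $\sum_ja_jE_j^2$ is the sum of $a_ja_{S'}a_T$ over *all* triples $(j,S',T)$ of this kind. The terms are nonnegative, and the inequality follows. $\square$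

*Example.* For $\ell=2$, $M=\{1,2\}$: $e_2e_1=2$ and $\sum_ja_jE_j^2=1+1=2$, so the lower bound can be an equality.

*Proof of Theorem 1.* We prove the stronger statement
$$V_L\ \ge\ K\,e_\ell\,e_{\ell-1};\tag{5}$$
the theorem then follows from $V\ge V_L$, which is (2).

**Case $\ell\ge3$: chain the three lemmas.** There are $a_j$ items of letter $j$, so by (2) and Lemmas A, B, C,
$$V_L\ \ge\ \frac1{(2\ell-1)!}\sum_ja_j\sum_r(w_{j,r}-\bar w_j)^2\ \ge\ \frac1{36\ell^2(2\ell-1)!}\sum_ja_jE_j^2\ \ge\ K\,e_\ell e_{\ell-1}.$$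

**Case $\ell=2$: individual items may contribute nothing, so we sum first.** Put $S_j=a_1+\dots+a_j$. Then $w_{j,1}=n-S_j$, $w_{j,2}=S_{j-1}$, and
$$\sum_r(w_{j,r}-\bar w_j)^2=\tfrac12(w_{j,1}-w_{j,2})^2=\tfrac12(n-S_j-S_{j-1})^2 .$$
When $a_j>0$, the number $n-S_j-S_{j-1}$ is the mean of $h(t)=n-2t$ over the interval $[S_{j-1},S_j]$ of length $a_j$. These intervals tile $[0,n]$. On each, $\int h^2=a_j(\text{mean})^2+\int(h-\text{mean})^2$, and since $h$ has slope $-2$, the last integral is $4\cdot\frac{a_j^3}{12}=\frac{a_j^3}3$. Moreover $\int_0^n(n-2t)^2dt=\frac{n^3}3$. Hence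
$$\sum_ja_j(n-S_j-S_{j-1})^2=\frac13\Big(n^3-\sum_ja_j^3\Big)\ \ge\ \frac n3\Big(n^2-\sum_ja_j^2\Big)=\frac23\,e_1e_2,$$
where we used $a_j^3\le n\,a_j^2$ and $n^2-\sum_j a_j^2=2e_2$. By (2) and Lemma A,
$$V_L\ \ge\ \frac1{3!}\cdot\frac12\cdot\frac23\,e_1e_2=\frac1{18}\,e_1e_2\ \ge\ K\,e_1e_2,$$
since $K=\frac1{864}$ for $\ell=2$. $\blacksquare$

## 8. Sharp constants for $\ell=2$, variance asymptotics, and asymptotic normality

**Theorem 2.** Let $\tau$ be a pattern of length $\ell\ge2$.

(a) For all $M$ we have $\mathrm{Var}(\mathrm{Occ}^\tau)\le\frac1{(\ell-1)!}e_\ell e_{\ell-1}$. Hence $\mathrm{Var}(\mathrm{Occ}^\tau)\asymp e_\ell e_{\ell-1}$, with constants depending only on $\ell$.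

(b) For $\ell=2$: $\mathrm{Var}(\mathrm{Occ}^\tau)=\frac1{12}(e_1e_2-e_3+e_2)$, so $\frac1{18}e_1e_2\le\mathrm{Var}(\mathrm{Occ}^\tau)\le\frac18e_1e_2$. Both constants are optimal.

(c) If $e_\ell>0$, then $\mathrm{Var}(\mathrm{Occ}^\tau)=V_L\,(1+O_\ell(1/R))$, with $V_L$ the explicit quantity (4).

(d) For any sequence $M^{(m)}$ with $e_\ell(M^{(m)})>0$, the variable $(\mathrm{Occ}^\tau-\mathbb E\,\mathrm{Occ}^\tau)/\sqrt{\mathrm{Var}(\mathrm{Occ}^\tau)}$ converges in law to $N(0,1)$ if and only if $e_\ell/e_{\ell-1}\to\infty$, equivalently if and only if $R(M^{(m)})\to\infty$. Moreover, its Wasserstein distance to $N(0,1)$ is $O_\ell(R^{-1/2})$.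

Part (a) is (1) together with Theorem 1. We prove the other parts in turn.

### 8.1. Inversions exactly: proof of (b)

Reversing words exchanges the patterns $12$ and $21$ and preserves the uniform law, so let $\tau=21$.

**Step 1: split the inversions of a full permutation.** Order the $n$ items by letter, and within each letter by an arbitrary fixed numbering. Call a pair of items $x<y$ in this order inverted if $U_x>U_y$. Let $N$ be the number of all inverted pairs and $N_j$ the number of those within letter $j$. Pairs with different letters are counted by $F$, so $N=F+\sum_jN_j$. Here $N$ and $N_j$ are the inversion numbers of uniform permutations of sizes $n$ and $a_j$. Moreover $F,N_1,N_2,\dots$ are independent. Indeed, an order of the items is the same as a word together with, for each letter, an arrangement of its items on the places it occupies; all combinations are equally likely, $F$ depends on the word only, and $N_j$ on the arrangement for $j$ only. (In terms of generating functions this is MacMahon's theorem: inversions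 over words of content $M$ have generating function $[n]_q!/\prod_j[a_j]_q!$.)

**Step 2: the variance for one permutation.** For items $1,\dots,m$ let $c_k=|\{i<k:U_i>U_k\}|\in\{0,\dots,k-1\}$. The inversion number is $\sum_kc_k$. The tuple $(c_1,\dots,c_m)$ determines the relative order, since $c_k$ says where to insert item $k$ among the first $k-1$; so the $m!$ tuples are equally likely, and the $c_k$ are independent and uniform. A uniform variable on $\{0,\dots,k-1\}$ has variance $\frac{k^2-1}{12}$, so the inversion number has variance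
$$f(m)=\sum_{k\le m}\frac{k^2-1}{12}=\frac{2m^3+3m^2-5m}{72}.$$

**Step 3: subtract.** By independence $\mathrm{Var}(F)=f(n)-\sum_jf(a_j)$. The linear terms cancel, and $n^3-\sum_j a_j^3=3e_1e_2-3e_3$, $n^2-\sum_j a_j^2=2e_2$. Hence
$$\mathrm{Var}(F)=\frac{2(3e_1e_2-3e_3)+3\cdot2e_2}{72}=\frac{e_1e_2-e_3+e_2}{12}.$$
For $M=\{1,2,3\}$ this is $\frac{9-1+3}{12}=\frac{11}{12}$, as before.

**Step 4: the two constants.** Let $M\setminus j$ denote $M$ with all copies of $j$ removed. Then $3e_3=\sum_ja_j\,e_2(M\setminus j)\le e_1e_2$, so $\mathrm{Var}(F)\ge\frac1{12}\cdot\frac23e_1e_2=\frac1{18}e_1e_2$. For $M=\{1,\dots,n\}$ we have $\mathrm{Var}(F)=f(n)\sim\frac{n^3}{36}$ and $e_1e_2\sim\frac{n^3}2$, so the ratio tends to $\frac1{18}$ and this constant is optimal. For the upper bound, if $e_2=0$ then both sides vanish. If $e_2>0$ then $e_1\ge2$, and $\mathrm{Var}(F)\le\frac1{12}(1+\frac1{e_1})e_1e_2\le\frac18e_1e_2$. Equality holds for $M=\{1,2\}$, where the variance is $\frac14$ and $e_1e_2=2$. $\blacksquare$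

### 8.2. Ratios of consecutive elementary symmetric functions

To bring in $R$ we show that for $1\le k\le\ell$,
$$\frac{R_k}{k}\,e_{k-1}\ \le\ e_k\ \le\ R_k\,e_{k-1}.\tag{6}$$
For the left inequality, $k\,e_k=\sum_{|T|=k-1}a_T\sum_{j\notin T}a_j$, since each $k$-set arises from $k$ choices of $j$; and $\sum_{j\notin T}a_j\ge R_k$, because the $k-1$ letters of $T$ carry at most the sum of the $k-1$ largest multiplicities. For the right inequality, fix a set $Q$ of $k-1$ letters of largest multiplicity. Every $k$-set $S$ contains some $j\notin Q$; choose one. The map $S\mapsto(j,S\setminus\{j\})$ is injective and $a_S=a_j\,a_{S\setminus\{j\}}$, so $e_k\le\sum_{j\notin Q}a_j\,e_{k-1}=R_k\,e_{k-1}$.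

In particular $e_\ell>0$ if and only if at least $\ell$ letters occur, that is, if and only if $R\ge1$. In that case $e_{\ell-1}>0$ and
$$\frac R\ell\ \le\ \frac{e_\ell}{e_{\ell-1}}\ \le\ R.\tag{7}$$

### 8.3. The projection carries the variance: proof of (c)

**Step 1: decompose the remainder.** For $x\in I$ let $h_{I,x}(U_x)=\mathbb E[1_I\mid U_x]-\frac1{\ell!}$, so $g_x=\sum_{I\ni x}h_{I,x}$, and set
$$\rho_I=1_I-\frac1{\ell!}-\sum_{x\in I}h_{I,x}(U_x).$$
Then $F-\mathbb EF-L=\sum_I\rho_I$. For every item $x$ we have $\mathbb E[\rho_I\mid U_x]=0$. If $x\notin I$, this holds because $\rho_I$ is centered and independent of $U_x$. If $x\in I$, the terms $h_{I,y}$ with $y\ne x$ average to $0$ and what is left is $\mathbb E[1_I\mid U_x]-\frac1{\ell!}-h_{I,x}(U_x)=0$. It follows that $\rho_I$ is orthogonal to each $h_{I,x}(U_x)$, so by Pythagoras $\mathbb E\rho_I^2\le\mathrm{Var}(1_I)\le\frac1{\ell!}$.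

**Step 2: only pairs sharing two items survive.** If $I\cap I'=\emptyset$, then $\rho_I,\rho_{I'}$ are independent and centered. If $I\cap I'=\{x\}$, they are independent given $U_x$, with zero conditional means. In both cases $\mathbb E\rho_I\rho_{I'}=0$. Otherwise $|\mathbb E\rho_I\rho_{I'}|\le\frac1{\ell!}$ by Cauchy–Schwarz.

**Step 3: count those pairs.** For two items $x\neq y$ let $N_{xy}$ be the number of $I\in\mathcal I$ containing both. It is $0$ if their letters agree, and at most $e_{\ell-2}$ in any case. Each $I$ contains $\binom\ell2$ pairs of items, so $\sum_{\{x,y\}}N_{xy}=\binom\ell2e_\ell$. The number of ordered pairs $(I,I')$ sharing at least two items is at most $\sum_{\{x,y\}}N_{xy}^2\le\binom\ell2e_\ell e_{\ell-2}$. Using (6) with $k=\ell-1$ and $R_{\ell-1}\ge R$ for the last step,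
$$\mathrm{Var}(F-L)\ \le\ \frac1{\ell!}\binom\ell2e_\ell e_{\ell-2}=\frac{e_\ell e_{\ell-2}}{2(\ell-2)!}\ \le\ \frac{\ell-1}{2(\ell-2)!\,R}\,e_\ell e_{\ell-1}.\tag{8}$$

**Step 4: compare with $V_L$.** By (5), $e_\ell e_{\ell-1}\le V_L/K$. Together with (2),
$$V_L\ \le\ V\ \le\ V_L\Big(1+\frac{\ell-1}{2(\ell-2)!\,K\,R}\Big).\qquad\blacksquare$$

### 8.4. When the limit is normal: proof of (d)

By (7), $R\to\infty$ if and only if $e_\ell/e_{\ell-1}\to\infty$. Since $e_\ell e_{\ell-1}>0$, (5) gives $V\ge V_L>0$.

**Step 1: replace $F$ by $L$.** By $\mathrm{Cov}(F,L)=V_L$, then $1-t\le1-t^2$ for $t=\sqrt{V_L/V}\in[0,1]$, then (2), (8) and $V\ge V_L\ge Ke_\ell e_{\ell-1}$,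
$$\Big\|\frac{F-\mathbb EF}{\sqrt V}-\frac L{\sqrt{V_L}}\Big\|_2^2=2-2\sqrt{\frac{V_L}{V}}\ \le\ 2\Big(1-\frac{V_L}{V}\Big)=\frac{2\,\mathrm{Var}(F-L)}{V}\ \le\ \frac{\ell-1}{(\ell-2)!\,K\,R}.$$

**Step 2: normal approximation of $L$.** The variable $L/\sqrt{V_L}$ is a sum of independent centered terms $\xi_x=g_x(U_x)/\sqrt{V_L}$ of total variance $1$. Since $|h_{I,x}|\le1$, an item of letter $j$ has $|g_x|\le E_j\le e_{\ell-1}$. By (5) and (7),
$$|\xi_x|\ \le\ \frac{e_{\ell-1}}{\sqrt{V_L}}\ \le\ \sqrt{\frac{e_{\ell-1}}{K\,e_\ell}}\ \le\ \sqrt{\frac{\ell}{K\,R}}.$$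
The classical Stein bound (e.g. Chen–Goldstein–Shao, *Normal Approximation by Stein's Method*, Springer 2011, Cor. 4.2) says that $d_W(\sum\xi_i,N(0,1))\le C_0\sum\mathbb E|\xi_i|^3$ for independent centered $\xi_i$ with $\sum\mathrm{Var}\,\xi_i=1$, with $C_0$ absolute. Since $\sum_x\mathbb E|\xi_x|^3\le\sup_x|\xi_x|\cdot\sum_x\mathbb E\xi_x^2=\sup_x|\xi_x|$, where the supremum is over all items and outcomes, we get $d_W(L/\sqrt{V_L},N(0,1))\le C_0\sqrt{\ell/(KR)}$.

**Step 3: rate and sufficiency.** Since $d_W$ is bounded by the $L^2$ distance for variables on the same space, the triangle inequality gives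
$$d_W\Big(\frac{F-\mathbb EF}{\sqrt V},N(0,1)\Big)\ \le\ \Big(C_0\sqrt\ell+\sqrt{\tfrac{\ell-1}{(\ell-2)!}}\Big)\frac1{\sqrt{KR}}=O_\ell(R^{-1/2}).$$
So if $R\to\infty$, the limit is $N(0,1)$. For convergence alone Lindeberg's theorem suffices: for each $\varepsilon>0$, once $\ell/(KR)<\varepsilon^2$ no $|\xi_x|$ exceeds $\varepsilon$ and the Lindeberg sum is zero, while the difference in Step 1 tends to $0$ in $L^2$.

**Step 4: necessity.** This is where the lower bound of Theorem 1 is used directly. Both $F$ and $\mathbb EF$ lie in $[0,e_\ell]$, so by Theorem 1 and (7)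
$$\frac{|F-\mathbb EF|}{\sqrt V}\ \le\ \frac{e_\ell}{\sqrt{K\,e_\ell e_{\ell-1}}}=\sqrt{\frac{e_\ell}{K\,e_{\ell-1}}}\ \le\ \sqrt{\frac RK}.$$
If $R\not\to\infty$, then $R$ is bounded along some subsequence, and along it the normalized variables all lie in one interval $[-C,C]$. A limit in law would also be supported in $[-C,C]$, whereas $N(0,1)$ gives positive mass to its complement. So there is no convergence to $N(0,1)$. $\blacksquare$

*Example.* For $\tau=123$ and $M=\{1^N,2,3\}$ we found $R=1$ and $\mathrm{Var}(F)\ge N^2/18$. The normalized count is therefore bounded by $N/(N/\sqrt{18})=\sqrt{18}$ for every $N$, and, as part (d) says, it does not become normal although $n=N+2\to\infty$.
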